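\title{A singular value of $\mathfrak{a}_T$ below the continuum}

\begin{abstract}
Let $\mathfrak{a}_T$ be the least number of pieces in a partition of the Baire space $\omega^\omega$ into compact sets. We show that it is consistent with ZFC that $\mathfrak{a}_T$ is singular of uncountable cofinality and smaller than the continuum, for example $\mathfrak{a}_T=\aleph_{\omega_1}<\mathfrak{c}=\aleph_{\omega_1+1}$. This answers a question of Fischer and Schembecker. The model is obtained by adding $\kappa$ Cohen reals and then $\lambda$ random reals. The tool is a class of partitions on which every Borel probability measure is carried by countably many pieces. These are exactly the partitions that survive random forcing, and they exist whenever $\operatorname{cov}(\mathcal{M})=\mathfrak{c}$. In the model, the sizes of partitions of $\omega^\omega$ into compact sets are exactly $\kappa$ and $\lambda$.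
\end{abstract}

\section{Introduction}\label{sec:intro}

The Baire space $\omega^\omega$ carries the product of the discrete topologies; its basic clopen sets are $N_s=\{x\in\omega^\omega: s\subset x\}$ for $s\in\omega^{<\omega}$. A \emph{partition} of a set is a family of pairwise disjoint nonempty subsets that cover it. Let $\mathfrak{a}_T$ be the least cardinality of a partition of $\omega^\omega$ into compact sets, and let $\mathfrak{c}=2^{\aleph_0}$. (Equivalently, $\mathfrak{a}_T$ is the least cardinality of an uncountable partition of the Cantor space $2^\omega$ into closed sets; we do not use this description.)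

To see what $\mathfrak{a}_T$ measures, drop the requirement that the pieces be disjoint. A nonempty compact set $K\subseteq\omega^\omega$ is bounded: its projection to the $n$-th coordinate is a compact subset of the discrete space $\omega$, hence finite, so $f_K(n)=\max\{x(n):x\in K\}$ defines a function with $x\le f_K$ pointwise for all $x\in K$. Write $x\le^*f$ if $x(n)\le f(n)$ for all but finitely many $n$, call $D\subseteq\omega^\omega$ \emph{dominating} if every $x$ satisfies $x\le^*f$ for some $f\in D$, and let $\mathfrak{d}$ be the least size of a dominating family. It is uncountable, because $x(n)=1+\max_{i\le n}f_i(n)$ is not dominated by any $f_i$. If a family of compact sets $K$ covers $\omega^\omega$, then the functions $f_K$ form a dominating family. Conversely, if $D$ is dominating, then the compact sets $\{x:x\le g\}$, where $g$ ranges over the finite modifications of members of $D$, cover $\omega^\omega$. So $\mathfrak{d}$ is the least number of compact sets that cover $\omega^\omega$, and $\mathfrak{a}_T$ is the least number that cover it without overlap. Since the singletons form a partition,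
\begin{equation}\label{eq:basic}
\aleph_1\le\mathfrak{d}\le\mathfrak{a}_T\le\mathfrak{c}.
\end{equation}

Which values can $\mathfrak{a}_T$ take? By \eqref{eq:basic}, every model of $\mathfrak{d}=\mathfrak{c}=\kappa$ satisfies $\mathfrak{a}_T=\kappa$, and so $\mathfrak{a}_T$ can consistently be singular of uncountable cofinality when $\mathfrak{a}_T=\mathfrak{c}$. It is also known that for every regular uncountable $\kappa$ and every $\lambda>\kappa$ of uncountable cofinality it is consistent that $\mathfrak{a}_T=\kappa$ and $\mathfrak{c}=\lambda$. The problem treated here, posed by Fischer and Schembecker \cite{FS}, combines the two features: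
\begin{quote}
\emph{Is it consistent with ZFC that $\mathfrak{a}_T$ is a singular cardinal of uncountable cofinality and $\mathfrak{a}_T<\mathfrak{c}$?}
\end{quote}
The answer is yes, and no large cardinals are needed.

\begin{theorem}\label{thm:main}
Let $\kappa\le\lambda$ be uncountable cardinals with $\kappa^\omega=\kappa$ and $\lambda^\omega=\lambda$. Then some ccc forcing forces $\mathfrak{d}=\mathfrak{a}_T=\kappa$ and $\mathfrak{c}=\lambda$. In particular, starting from GCH with $\kappa=\aleph_{\omega_1}$ and $\lambda=\aleph_{\omega_1+1}$, one obtains $\mathfrak{a}_T=\aleph_{\omega_1}<\mathfrak{c}=\aleph_{\omega_1+1}$.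
\end{theorem}

The inequalities \eqref{eq:basic} suggest this answer, and a route to it. Start from a model of $\mathfrak{d}=\mathfrak{c}=\kappa$ with $\kappa$ singular; there every partition has at most $\kappa$ pieces. Now enlarge the continuum in such a way that $\mathfrak{d}$ does not drop and \emph{one} old partition into compact sets still covers $\omega^\omega$, its pieces being reinterpreted in the extension as in Section~\ref{sec:prelim}. Then $\kappa\le\mathfrak{d}\le\mathfrak{a}_T\le\kappa$ in the extension. The second requirement is restrictive. Any new real destroys the partition into singletons, and a real that is not bounded by an old function, such as a Cohen real, lies in no old compact set and destroys every old partition. Random forcing is the natural candidate: a name for a real in a measure algebra is a random variable, so it has a distribution, which is a Borel probability measure in the ground model. If that measure is carried by countably many pieces, the real lands in one of them.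

\begin{definition}\label{def:mc}
A family $\mathcal{P}$ of pairwise disjoint nonempty compact subsets of $\omega^\omega$ is \emph{measure-concentrated} if for every Borel probability measure $\mu$ on $\omega^\omega$ there is a countable $\mathcal{P}'\subseteq\mathcal{P}$ with $\mu(\bigcup\mathcal{P}')=1$.
\end{definition}

Applying the definition to the point mass at $x$ shows that $x\in\bigcup\mathcal{P}$, so a measure-concentrated family is a partition of $\omega^\omega$. For an infinite cardinal $\lambda$ let $\mathbb{B}(\lambda)$ be the measure algebra of the product measure on $2^\lambda$, which adds $\lambda$ random reals. The definition captures exactly the property we need.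

\begin{theorem}\label{thm:char}
For a partition $\mathcal{P}$ of $\omega^\omega$ into compact sets, the following are equivalent:
\begin{enumerate}
\item[(a)] $\mathcal{P}$ is measure-concentrated;
\item[(b)] for every infinite $\lambda$, $\mathcal{P}$ remains a partition after forcing with $\mathbb{B}(\lambda)$;
\item[(c)] $\mathcal{P}$ remains a partition after forcing with $\mathbb{B}(\omega)$.
\end{enumerate}
\end{theorem}

It remains to find such a partition. One builds it by a recursion through all $\mathfrak{c}$ measures, and the hypothesis that keeps the recursion alive must be compatible with a singular continuum. Let $\operatorname{cov}(\mathcal{M})$ be the least number of meager sets that cover $\omega^\omega$.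

\begin{theorem}\label{thm:zfc}
Suppose $\operatorname{cov}(\mathcal{M})=\mathfrak{c}=\kappa$. Then there is a measure-concentrated partition of $\omega^\omega$ into at most $\kappa$ compact sets. If $\lambda\ge\kappa$ and $\lambda^\omega=\lambda$, then $\mathbb{B}(\lambda)$ forces $\mathfrak{d}=\mathfrak{a}_T=\kappa$ and $\mathfrak{c}=\lambda$.
\end{theorem}

The hypothesis $\operatorname{cov}(\mathcal{M})=\mathfrak{c}=\kappa$ is arranged by the poset $\mathbb{C}_\kappa=\operatorname{Fn}(\kappa\times\omega,\omega)$ of finite partial functions from $\kappa\times\omega$ to $\omega$, which adds $\kappa$ Cohen reals, and the forcing that proves Theorem~\ref{thm:main} is $\mathbb{C}_\kappa*\dot{\mathbb{B}}(\lambda)$. Two further results describe this model and the range of the method.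

\begin{theorem}\label{thm:spec}
Let $\kappa\le\lambda$ be as in Theorem~\ref{thm:main}. In the extension by $\mathbb{C}_\kappa*\dot{\mathbb{B}}(\lambda)$, the set of cardinalities of partitions of $\omega^\omega$ into compact sets is exactly $\{\kappa,\lambda\}$. Moreover, for $\kappa<\theta<\lambda$ there is not even a partition of $\omega^\omega$ into $\theta$ Borel sets.
\end{theorem}

\begin{theorem}\label{thm:range}
Assume GCH, and let $\kappa\le\lambda$ be cardinals with $\operatorname{cf}(\kappa)>\omega$. Some ccc extension satisfies $\mathfrak{a}_T=\kappa$ and $\mathfrak{c}=\lambda$ if and only if $\operatorname{cf}(\lambda)>\omega$.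
\end{theorem}

Theorem~\ref{thm:char} is proved in Section~\ref{sec:random}, Theorem~\ref{thm:zfc} in Sections~\ref{sec:build} and~\ref{sec:value}, Theorems~\ref{thm:main} and~\ref{thm:range} in Section~\ref{sec:cohen}, and Theorem~\ref{thm:spec} in Section~\ref{sec:spec}.

\section{Compact sets, measures and measure algebras}\label{sec:prelim}

\subsection*{Compact sets in forcing extensions}
A \emph{tree} is a set $T\subseteq\omega^{<\omega}$ closed under initial segments, and $[T]=\{x\in\omega^\omega: x{\upharpoonright}n\in T\text{ for all }n\}$ is its set of branches. For a closed set $F$ put $T_F=\{x{\upharpoonright}n:x\in F,\ n<\omega\}$; then $F=[T_F]$. If $K$ is compact, the levels $T_K\cap\omega^n$ are finite, since $K$ is bounded by $f_K$. Conversely, if the levels of $T$ are finite, then $[T]$ is a closed subset of a product of finite sets, hence compact.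

Let $K$ be a nonempty compact set in the ground model. In a forcing extension we write $K^*$ for the set $[T_K]$ computed there. It is compact, it contains $K$, and it is still bounded by $f_K$, because $s(n)\le f_K(n)$ for all $s\in T_K$ and $n<|s|$. If $K\cap L=\emptyset$, then $T_K\cap T_L$ is a tree with finite levels and no branch, so by K\"onig's lemma some level of it is empty, and therefore $K^*\cap L^*=\emptyset$. Thus for a partition $\mathcal{P}$ into compact sets, $\mathcal{P}^*=\{K^*:K\in\mathcal{P}\}$ is a family of pairwise disjoint nonempty compact sets, and $K\mapsto K^*$ is injective. Only the covering property can be lost. We say that $\mathcal{P}$ \emph{remains a partition} after forcing with $\mathbb{Q}$ if $\mathbb{Q}$ forces $\bigcup\mathcal{P}^*=\omega^\omega$.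

\subsection*{Category}
A set is \emph{meager} if it is contained in a countable union of closed nowhere dense sets. By the Baire category theorem $\operatorname{cov}(\mathcal{M})$ is uncountable, and by its definition, fewer than $\operatorname{cov}(\mathcal{M})$ dense open subsets of $\omega^\omega$ have a common point. A compact set is closed and contains no $N_s$, being bounded, so it is nowhere dense. As $\mathfrak{d}$ compact sets cover $\omega^\omega$,
\begin{equation}\label{eq:cov}
\aleph_1\le\operatorname{cov}(\mathcal{M})\le\mathfrak{d}.
\end{equation}

\subsection*{Measures}
From now on a \emph{measure} is a Borel probability measure on $\omega^\omega$, unless another space is named. A set is \emph{$\mu$-null} if it is contained in a Borel set of measure $0$, and $\mu$ is \emph{atomless} if all singletons are $\mu$-null. Finite Borel measures on Polish spaces are regular: for Borel $B$,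
\[
\mu(B)=\inf\{\mu(O):O\supseteq B\text{ open}\}=\sup\{\mu(L):L\subseteq B\text{ compact}\}.
\]
A measure is determined by the countably many numbers $\mu(N_s)$, so there are at most $\mathfrak{c}$ measures, and the point masses show that there are exactly $\mathfrak{c}$.

For a family $\mathcal{P}$ of pairwise disjoint compact sets let $\mathcal{P}^+_\mu=\{K\in\mathcal{P}:\mu(K)>0\}$. At most $n$ members of $\mathcal{P}$ have measure $\ge1/n$, so $\mathcal{P}^+_\mu$ is countable and $\bigcup\mathcal{P}^+_\mu$ is Borel. Deleting the null members from a countable subfamily does not change the measure of its union. Hence, for a family $\mathcal{P}$ of pairwise disjoint nonempty compact sets,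
\begin{equation}\label{eq:crit}
\mathcal{P}\text{ is measure-concentrated}\iff\mu\Big(\bigcup\mathcal{P}^+_\mu\Big)=1\text{ for every measure }\mu.
\end{equation}

\subsection*{Forcing}
Ccc forcing preserves cardinals and cofinalities, and a two-step iteration of ccc forcings is ccc. We use the following \emph{covering property} of a ccc forcing: if $Z$ is a ground-model set, $\theta$ an infinite cardinal, and $Y\subseteq Z$ a set in the extension with $|Y|\le\theta$, then $Y\subseteq X\subseteq Z$ for some ground-model set $X$ with $|X|\le\theta$. Indeed, if $Y\ne\emptyset$, let $p$ in the generic filter force that $\dot h:\theta\to Z$ has range $\dot Y$. For each $\xi<\theta$, conditions forcing different values of $\dot h(\xi)$ are incompatible, so only countably many $z\in Z$ are forced by some $q\le p$ to equal $\dot h(\xi)$; let $X$ collect all these $z$.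

For a complete Boolean algebra, $\|\varphi\|$ denotes the Boolean value of $\varphi$. It lies in the generic filter $H$ if and only if $\varphi$ holds in the extension, and quantifiers over a ground-model set $Z$ become suprema and infima: $\|\exists z\in\check Z\,\varphi(z)\|=\bigvee_{z\in Z}\|\varphi(\check z)\|$, and dually for $\forall$. A \emph{name for an element of $\omega^\omega$} is a name $\dot x$ with $\|\dot x\in\omega^\omega\|=1$; by the maximum principle every element of $\omega^\omega$ in the extension is the value of such a name.

\subsection*{Measure algebras}
For a set $I$, the \emph{Baire} subsets of $2^I$ form the $\sigma$-algebra generated by the sets $\{y:y(\xi)=i\}$, and $\nu$ is the product on this $\sigma$-algebra of the fair coin-tossing measures. For countable $I$ the Baire sets are the Borel sets. The algebra $\mathbb{B}(I)$ consists of the classes $[S]$ of Baire sets modulo $\nu$-null sets, with $\nu([S])=\nu(S)$. It is a complete ccc Boolean algebra, and countable suprema and infima are computed by unions and intersections of representatives; in particular $\nu$ is countably additive on $\mathbb{B}(I)$. For $A\subseteq I$ we identify $\mathbb{B}(A)$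 with the subalgebra of classes of sets $\{y:y{\upharpoonright}A\in S\}$, where $S\subseteq2^A$ is Baire. The sets that have this form for some countable $A$ constitute a $\sigma$-algebra containing the generators, so every element of $\mathbb{B}(I)$ lies in $\mathbb{B}(A)$ for some countable $A\subseteq I$, called a \emph{support}. For countable $A$ we have $|\mathbb{B}(A)|\le\mathfrak{c}$. A generic filter $H$ determines $r\in2^I$ by $r(\xi)=i$ if and only if $[\{y:y(\xi)=i\}]\in H$. Since $\mathbb{B}(I)$ depends up to isomorphism only on $|I|$, we use $\mathbb{B}(\lambda\times\omega)$ in place of $\mathbb{B}(\lambda)$ when convenient.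

\section{Partitions that survive random forcing}\label{sec:random}

We begin with a single name, for which everything can be computed.

\begin{example}\label{ex:geom}
Force with $\mathbb{B}(\omega\times\omega)$ and let $\dot x(n)$ be the least $k$ with $\dot r(n,k)=1$: in row $n$ we toss a coin and record the first success. The value $\|\dot r(n,k)=0\text{ for all }k\le j\|$ has measure $2^{-j-1}$. Letting $j\to\infty$ shows that $\dot x(n)$ is forced to exist, and we obtain
\[
\nu\|\dot x(n)>j\|=2^{-j-1},\qquad \nu\|s\subset\dot x\|=\prod_{i<|s|}2^{-s(i)-1}\le2^{-|s|}.
\]
For a ground-model $a\in\omega^\omega$ this gives $\nu\|\dot x=a\|\le2^{-n}$ for every $n$, so $\dot x$ is forced to avoid $\{a\}^*=\{a\}$: the partition into singletons is destroyed.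

Now consider the set of $x$ such that $x(i)-i$ is bounded above. Classify such $x$ by the maximum $m$ of $x(i)-i$, which satisfies $m\ge x(0)\ge0$, and by the least $n$ at which it is attained:
\[
L_{m,n}=\{x: x(i)<i+m\text{ for }i<n,\ \ x(n)=n+m,\ \ x(i)\le i+m\text{ for }i>n\}.
\]
These sets are pairwise disjoint, closed and bounded, hence compact, and the nonempty ones are reinterpreted in the extension by the same inequalities. Since
\[
\nu\|\exists i\ \dot x(i)>i+m\|\le\sum_{i<\omega}2^{-i-m-1}=2^{-m},
\]
the value $\|\forall m\,\exists i\ \dot x(i)>i+m\|$ has measure $0$. So $\dot x(i)-i$ is forced to be bounded, and $\dot x$ is forced into some $L_{m,n}^*$. This name cannot destroy any partition that contains the nonempty sets $L_{m,n}$.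
\end{example}

Both computations depend only on the numbers $\nu\|s\subset\dot x\|$, that is, on the measure $\mu$ with $\mu(N_s)=\prod_{i<|s|}2^{-s(i)-1}$: singletons are $\mu$-null, while the countably many $L_{m,n}$ carry $\mu$. The next lemma attaches such a measure to every name. Call $g:2^\lambda\to\omega^\omega$ \emph{Baire measurable} if all sets $g^{-1}(N_s)$ are Baire; then preimages of Borel sets are Baire, and $g_*\nu(B)=\nu(g^{-1}(B))$ defines a measure on $\omega^\omega$.

\begin{lemma}\label{lem:dist}
Let $\lambda$ be infinite.
\begin{enumerate}
\item[(i)] For every Baire measurable $g:2^\lambda\to\omega^\omega$ there is a $\mathbb{B}(\lambda)$-name $\dot x_g$ for an element of $\omega^\omega$ with $\|s\subset\dot x_g\|=[g^{-1}(N_s)]$ for all $s$.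
\item[(ii)] Every $\mathbb{B}(\lambda)$-name $\dot x$ for an element of $\omega^\omega$ is forced to equal $\dot x_g$ for some such $g$.
\item[(iii)] For every nonempty compact $K$, $\|\dot x_g\in K^*\|=[g^{-1}(K)]$, and so $\nu\|\dot x_g\in K^*\|=g_*\nu(K)$.
\end{enumerate}
\end{lemma}

\begin{proof}
(i) Let $S_{n,k}=\{y:g(y)(n)=k\}$ and let $\dot x_g$ be the name for $\{(n,k):[S_{n,k}]\in H\}$. For fixed $n$ the sets $S_{n,k}$ are pairwise disjoint Baire sets with union $2^\lambda$, so their classes are pairwise disjoint with supremum $1$, and $H$ contains exactly one of them. Hence $\dot x_g$ is a name for a function, $\|\dot x_g(n)=k\|=[S_{n,k}]$, and $\|s\subset\dot x_g\|=\bigwedge_{n<|s|}[S_{n,s(n)}]=[g^{-1}(N_s)]$.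

(ii) For fixed $n$ the values $b_{n,k}=\|\dot x(n)=k\|$ are pairwise disjoint with supremum $1$. Choose representatives $S'_{n,k}$, and put $S_{n,k}=S'_{n,k}\setminus\bigcup_{l<k}S'_{n,l}$ for $k\ge1$ and $S_{n,0}=2^\lambda\setminus\bigcup_{k\ge1}S_{n,k}$. For $k\ge1$ only a null set was removed, so $[S_{n,k}]=b_{n,k}$, and $[S_{n,0}]$ is the complement of $\bigvee_{k\ge1}b_{n,k}$, which is $b_{n,0}$. The sets $S_{n,k}$, $k<\omega$, are pairwise disjoint with union $2^\lambda$, so $g(y)(n)=k\iff y\in S_{n,k}$ defines a Baire measurable $g$ with $\|\dot x_g(n)=k\|=\|\dot x(n)=k\|$ for all $n,k$.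

(iii) A point lies in $[T_K]$ if and only if for every $n$ it extends some $s\in T_K\cap\omega^n$. Using this in the extension and then in the ground model,
\[
\|\dot x_g\in K^*\|=\bigwedge_{n}\ \bigvee_{s\in T_K\cap\omega^n}[g^{-1}(N_s)]=\Big[\,\bigcap_n\ \bigcup_{s\in T_K\cap\omega^n}g^{-1}(N_s)\Big]=[g^{-1}(K)].\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:char}]
(a)$\Rightarrow$(b). Let $\dot x$ be a $\mathbb{B}(\lambda)$-name for an element of $\omega^\omega$. By Lemma~\ref{lem:dist}(ii) we may assume $\dot x=\dot x_g$. Let $\mu=g_*\nu$ and choose a countable $\mathcal{P}'\subseteq\mathcal{P}$ with $\mu(\bigcup\mathcal{P}')=1$. By Lemma~\ref{lem:dist}(iii),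
\[
\bigvee_{K\in\mathcal{P}'}\|\dot x\in K^*\|=\Big[\bigcup_{K\in\mathcal{P}'}g^{-1}(K)\Big]=\Big[g^{-1}\Big(\bigcup\mathcal{P}'\Big)\Big]=1.
\]
The first equality is where countability of $\mathcal{P}'$ is used. So $\dot x$ is forced into $\bigcup\mathcal{P}^*$.

(b)$\Rightarrow$(c) is the case $\lambda=\omega$.

(c)$\Rightarrow$(a). Suppose (a) fails. By \eqref{eq:crit} there is a measure $\mu$ such that the Borel set $R=\omega^\omega\setminus\bigcup\mathcal{P}^+_\mu$ has $\mu(R)>0$. We pass to a measure for which every piece is null and realize it as the distribution of a name. Let $\mu'(B)=\mu(B\cap R)/\mu(R)$. If $K\in\mathcal{P}^+_\mu$ then $K\cap R=\emptyset$, and otherwise $\mu(K)=0$; in both cases $\mu'(K)=0$. Every point lies in a piece, so $\mu'$ is atomless. The isomorphism theorem for measures \cite[17.41]{Kechris} states that for an atomless Borel probability measure on a Polish space there is a Borel isomorphism of the space onto $[0,1]$ that carries the measure to Lebesgue measure. Applying it to $(2^\omega,\nu)$ and to $(\omega^\omega,\mu')$ and composing, we get a Borel $g:2^\omega\to\omega^\omega$ with $g_*\nu=\mu'$. By Lemma~\ref{lem:dist}(iii), $\|\dot x_g\in K^*\|$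 has measure $\mu'(K)=0$ for every $K\in\mathcal{P}$. Therefore $\|\dot x_g\in\bigcup\mathcal{P}^*\|=\bigvee_{K\in\mathcal{P}}0=0$, and (c) fails.
\end{proof}

\section{Constructing a measure-concentrated partition}\label{sec:build}

Example~\ref{ex:geom} handles one measure when no pieces have been chosen. In the recursion we must handle a measure $\mu$ after a family $\mathcal{P}$ of pieces has been chosen for earlier measures. The members of $\mathcal{P}^+_\mu$ can be used for $\mu$. The $\mu$-null members are obstacles: they contribute nothing, and new pieces must avoid them. There is a necessary condition. If $\mathcal{P}$ extends to a measure-concentrated partition $\mathcal{Q}$, then the $\mu$-null members of $\mathcal{P}$ are disjoint from $\bigcup\mathcal{Q}^+_\mu$, which has measure $1$ by \eqref{eq:crit}, so their union is $\mu$-null. For one step this condition is also sufficient.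

\begin{lemma}\label{lem:step}
Let $\mathcal{P}$ be a family of pairwise disjoint nonempty compact sets and $\mu$ a measure such that $\bigcup(\mathcal{P}\setminus\mathcal{P}^+_\mu)$ is $\mu$-null. Then there is a countable family $\mathcal{L}$ of nonempty compact sets such that $\mathcal{P}\cup\mathcal{L}$ is pairwise disjoint and $\mu\big(\bigcup(\mathcal{P}^+_\mu\cup\mathcal{L})\big)=1$.
\end{lemma}

\begin{proof}
Let $N\supseteq\bigcup(\mathcal{P}\setminus\mathcal{P}^+_\mu)$ be Borel with $\mu(N)=0$. Then $B=\omega^\omega\setminus(N\cup\bigcup\mathcal{P}^+_\mu)$ is a Borel set disjoint from all members of $\mathcal{P}$. We exhaust it from inside. Put $B_0=B$. Given the Borel set $B_n$, inner regularity gives a compact $L_n\subseteq B_n$ with $\mu(L_n)\ge\frac12\mu(B_n)$ (take $L_n=\emptyset$ if $\mu(B_n)=0$); put $B_{n+1}=B_n\setminus L_n$. The $L_n$ are pairwise disjoint subsets of $B$, and $\mu(B_n)\le2^{-n}$, so $B\setminus\bigcup_nL_n=\bigcap_nB_n$ is null. Let $\mathcal{L}=\{L_n:L_n\ne\emptyset\}$. The complement of $\bigcup(\mathcal{P}^+_\mu\cup\mathcal{L})$ is contained in $N\cup\bigcap_nB_n$.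
\end{proof}

A recursion of length $\mathfrak{c}$ that adds countably many pieces per step has fewer than $\mathfrak{c}$ pieces at each stage. So the following property is what is needed:
\begin{itemize}
\item[$(*)$] for every measure $\mu$, the union of fewer than $\mathfrak{c}$ compact $\mu$-null sets is $\mu$-null.
\end{itemize}

\begin{proposition}\label{prop:rec}
If $(*)$ holds, there is a measure-concentrated partition of $\omega^\omega$ into compact sets.
\end{proposition}

\begin{proof}
Enumerate all measures as $\{\mu_\alpha:\alpha<\mathfrak{c}\}$. We define an increasing chain of families $\mathcal{P}_\alpha$ ($\alpha\le\mathfrak{c}$) of pairwise disjoint nonempty compact sets with $|\mathcal{P}_\alpha|\le|\alpha|+\omega$. Put $\mathcal{P}_0=\emptyset$ and take unions at limits. Given $\mathcal{P}_\alpha$ with $\alpha<\mathfrak{c}$, we have $|\mathcal{P}_\alpha|\le|\alpha|+\omega<\mathfrak{c}$, so by $(*)$ the union of the $\mu_\alpha$-null members of $\mathcal{P}_\alpha$ is $\mu_\alpha$-null. Let $\mathcal{L}$ be given by Lemma~\ref{lem:step} and put $\mathcal{P}_{\alpha+1}=\mathcal{P}_\alpha\cup\mathcal{L}$. Then $\mu_\alpha$ gives measure $1$ to the union of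 a countable subfamily of $\mathcal{P}_{\alpha+1}$. Hence $\mathcal{P}_{\mathfrak{c}}$ is measure-concentrated, and in particular a partition.
\end{proof}

Under CH, property $(*)$ only says that a countable union of null sets is null. So CH yields a measure-concentrated partition; it has at most $\aleph_1$ pieces and survives $\mathbb{B}(\lambda)$ by Theorem~\ref{thm:char}, and \eqref{eq:basic} gives $\mathfrak{a}_T=\aleph_1$ in the extension, however large $\lambda$ is. This is the whole argument in its smallest case. For a singular continuum we need $(*)$ for uncountable families, and here the word ``compact'' in $(*)$ is essential.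

\begin{remark}\label{rem:add}
Let $\mu$ be atomless and let $\operatorname{add}(\mu)$ be the least size of a family of $\mu$-null sets whose union is not $\mu$-null; the singletons show $\operatorname{add}(\mu)\le\mathfrak{c}$. This cardinal is regular. Otherwise a witnessing family would split into fewer than $\operatorname{add}(\mu)$ subfamilies of size less than $\operatorname{add}(\mu)$; each would have a null union, and then so would the whole family. The version of $(*)$ for arbitrary null sets says $\operatorname{add}(\mu)=\mathfrak{c}$, so it fails whenever $\mathfrak{c}$ is singular.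
\end{remark}

Compactness helps because a compact null set is covered by a \emph{finite} union of basic sets of small measure, and there are only countably many finite unions. A sequence of such unions is therefore a point of a copy of $\omega^\omega$, and a sufficiently generic point guesses a cover of each given compact null set infinitely often. The Borel--Cantelli argument turns these guesses into one null set.

\begin{lemma}\label{lem:cov}
Let $\mu$ be a measure and $\mathcal{F}$ a family of fewer than $\operatorname{cov}(\mathcal{M})$ compact $\mu$-null sets. Then $\bigcup\mathcal{F}$ is contained in a $\mu$-null $G_\delta$ set.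
\end{lemma}

\begin{proof}
Let $C_n$ be the set of all finite unions $U$ of basic sets $N_s$, the empty union included, with $\mu(U)<2^{-n}$. Each $C_n$ is countable. It is infinite, because $\sum_k\mu(N_{\langle k\rangle})=1$ implies $N_{\langle k\rangle}\in C_n$ for all large $k$. Hence $Z=\prod_nC_n$, with each $C_n$ discrete, is homeomorphic to $\omega^\omega$.

For $K\in\mathcal{F}$ and $m<\omega$ let $D_{K,m}=\{z\in Z:K\subseteq z(n)\text{ for some }n\ge m\}$. This set is open, since membership is witnessed by one coordinate. It is dense: let $z_0\in\prod_{n<k}C_n$ be given and put $n=\max(k,m)$. By outer regularity there is an open $O\supseteq K$ with $\mu(O)<2^{-n}$. The basic sets contained in $O$ cover $K$, so by compactness a finite union $U$ of them satisfies $K\subseteq U\subseteq O$. Then $U\in C_n$, and every $z\supset z_0$ with $z(n)=U$ lies in $D_{K,m}$.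

There are at most $|\mathcal{F}|+\omega<\operatorname{cov}(\mathcal{M})$ sets $D_{K,m}$, so they have a common point $z$. Let $N=\bigcap_m\bigcup_{n\ge m}z(n)$. This is a $G_\delta$ set, it contains every $K\in\mathcal{F}$ because $z\in D_{K,m}$ for all $m$, and $\mu(N)\le\sum_{n\ge m}2^{-n}=2^{-m+1}$ for every $m$.
\end{proof}

If $\operatorname{cov}(\mathcal{M})=\mathfrak{c}=\kappa$, then Lemma~\ref{lem:cov} gives $(*)$ and Proposition~\ref{prop:rec} gives a measure-concentrated partition. Like every partition of $\omega^\omega$ it has at most $\mathfrak{c}=\kappa$ pieces. This proves the first assertion of Theorem~\ref{thm:zfc}. The size bound is trivial in the ground model; it acquires content when the continuum grows and the partition does not.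

\section{The values of $\mathfrak{d}$, $\mathfrak{a}_T$ and $\mathfrak{c}$ after adding random reals}\label{sec:value}

A surviving partition bounds $\mathfrak{a}_T$ from above. It also yields the lower bound, because it forces all new reals to be bounded by old ones.

\begin{lemma}\label{lem:d}
Let $W[H]$ be an extension of $W$ by a ccc forcing, and let $\mathcal{P}\in W$ be a partition of $\omega^\omega$ into compact sets such that $\mathcal{P}^*$ covers $\omega^\omega$ in $W[H]$. Then
\[
\mathfrak{d}^W\le\mathfrak{d}^{W[H]}\le\mathfrak{a}_T^{W[H]}\le|\mathcal{P}|.
\]
\end{lemma}

\begin{proof}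
The last inequality holds because $\mathcal{P}^*$ is a partition into compact sets of size $|\mathcal{P}|$, and the middle one is \eqref{eq:basic}. For the first, let $D\in W[H]$ be dominating in $W[H]$ with $|D|=\theta=\mathfrak{d}^{W[H]}$, an infinite cardinal. Each $f\in D$ lies in some $K^*$ with $K\in\mathcal{P}$, so $f\le f_K\in W$. Replacing each $f$ by such a bound, we obtain a dominating family $D_1\subseteq(\omega^\omega)^W$ with $|D_1|\le\theta$. This family need not belong to $W$, but the covering property gives $D_2\in W$ with $D_1\subseteq D_2\subseteq(\omega^\omega)^W$ and $|D_2|\le\theta$. Every $x\in(\omega^\omega)^W$ is dominated by a member of $D_1$, so $D_2$ is dominating in $W$ and $\mathfrak{d}^W\le\theta$.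
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:zfc}, second assertion]
Let $W$ be the ground model, $W[H]$ an extension by $\mathbb{B}(\lambda)$, and $\mathcal{P}$ the partition from Section~\ref{sec:build}. In $W$, \eqref{eq:basic} and \eqref{eq:cov} give $\kappa=\operatorname{cov}(\mathcal{M})\le\mathfrak{d}\le\mathfrak{c}=\kappa$, so $\mathfrak{d}^W=\kappa$. By Theorem~\ref{thm:char}, $\mathcal{P}$ remains a partition, and Lemma~\ref{lem:d} gives $\kappa\le\mathfrak{d}\le\mathfrak{a}_T\le|\mathcal{P}|\le\kappa$ in $W[H]$.

It remains to compute $\mathfrak{c}$ in $W[H]$. For the upper bound, count in $W$. An element of $\mathbb{B}(\lambda)$ is given by a countable $A\subseteq\lambda$ and an element of $\mathbb{B}(A)$, so $|\mathbb{B}(\lambda)|\le\lambda^\omega\cdot\mathfrak{c}=\lambda\cdot\kappa=\lambda$. An element of $2^\omega$ in $W[H]$, with name $\dot z$, is determined by $H$ and the sequence $\langle\|\dot z(n)=1\|:n<\omega\rangle\in W$, and there are at most $\lambda^\omega=\lambda$ such sequences. So $\mathfrak{c}\le\lambda$. For the lower bound, use $\mathbb{B}(\lambda\times\omega)$ and put $r_\alpha(n)=r(\alpha,n)$. For $\alpha\ne\beta$ the value $\|\dot r_\alpha{\upharpoonright}n=\dot r_\beta{\upharpoonright}n\|$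 has measure $2^{-n}$, so $\|\dot r_\alpha=\dot r_\beta\|=0$. Thus the reals $r_\alpha$, $\alpha<\lambda$, are pairwise distinct.
\end{proof}

The hypotheses on $\lambda$ enter only in the upper bound for $\mathfrak{c}$; the proof gives $\mathfrak{d}=\mathfrak{a}_T=\kappa$ after forcing with $\mathbb{B}(\lambda)$ for every infinite $\lambda$.

\section{Cohen reals and singular values}\label{sec:cohen}

We now produce $\operatorname{cov}(\mathcal{M})=\mathfrak{c}=\kappa$. Regularity of $\kappa$ plays no role: $\theta<\kappa$ meager sets involve only $\theta$ of the $\kappa$ Cohen reals, and any other Cohen real avoids them all.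

The poset $\mathbb{C}_\kappa$, ordered by reverse inclusion, is ccc and has size $\kappa$. For a generic filter $G$ put $c_\alpha(n)=(\bigcup G)(\alpha,n)$, and for $X\subseteq\kappa$ in the ground model $V$ put $G_X=G\cap\operatorname{Fn}(X\times\omega,\omega)$. The product lemma says that for disjoint $X,Y\in V$ the filter $G_Y$ is $\operatorname{Fn}(Y\times\omega,\omega)$-generic over $V[G_X]$.

\begin{lemma}\label{lem:cohen}
Let $\kappa\le\lambda$ be uncountable with $\kappa^\omega=\kappa$ and $\lambda^\omega=\lambda$ in $V$. Then $V[G]$ satisfies $\operatorname{cov}(\mathcal{M})=\mathfrak{c}=\kappa$ and $\lambda^\omega=\lambda$.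
\end{lemma}

\begin{proof}
Let $\rho\ge2$ be a cardinal and $h:\omega\to\rho$ a function in $V[G]$, with a name $\dot h$ forced to be such a function. In $V$ choose for each $n$ a maximal antichain $A_n$ of conditions deciding $\dot h(n)$, and let $v_n:A_n\to\rho$ record the values. Then $h(n)=v_n(q)$ for the unique $q\in A_n\cap G$. We call $\langle(A_n,v_n):n<\omega\rangle$ a \emph{nice name} for $h$, and its \emph{support} is the set of $\alpha<\kappa$ such that $(\alpha,k)\in\operatorname{dom}(q)$ for some $k$ and some $q\in\bigcup_nA_n$. By the ccc each $A_n$ is countable, so the support is countable, and there are at most $(\kappa^\omega\cdot\rho^\omega)^\omega=(\kappa\cdot\rho)^\omega$ nice names in $V$. If the support is contained in $X\in V$, then $A_n\cap G=A_n\cap G_X$ for all $n$, so $h\in V[G_X]$.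

Taking $\rho=\lambda$ gives $\lambda^\omega=\lambda$ in $V[G]$, and taking $\rho=2$ gives $\mathfrak{c}\le\kappa$. By \eqref{eq:basic} and \eqref{eq:cov} it remains to show $\operatorname{cov}(\mathcal{M})\ge\kappa$.

Let $\theta<\kappa$ be infinite. Since $\theta$ meager sets are covered by $\theta$ closed nowhere dense sets, it suffices to show that closed nowhere dense sets $F_i$, $i<\theta$, in $V[G]$ do not cover $\omega^\omega$. View the tree $T_i=T_{F_i}$ as a function $\omega\to2$ through a fixed enumeration of $\omega^{<\omega}$, and choose a nice name for it. The choice is made in $V[G]$, so the union $Y\subseteq\kappa$ of the supports need not be in $V$; but $|Y|\le\theta$, and the covering property gives $X\in V$ with $Y\subseteq X\subseteq\kappa$ and $|X|\le\theta$. Then $T_i\in V[G_X]$ for every $i$. Fix $\alpha\in\kappa\setminus X$ and $i<\theta$. The set $E_i$ of $q\in\operatorname{Fn}(\{\alpha\}\times\omega,\omega)$ such that some $t\in\omega^{<\omega}\setminus T_i$ satisfies $q(\alpha,n)=t(n)$ for all $n<|t|$ belongs to $V[G_X]$. It is dense: extend a given condition to one with domain $\{\alpha\}\times k$, which corresponds to some $s\in\omega^k$; as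 $F_i$ is nowhere dense, some $t\supseteq s$ has $N_t\cap F_i=\emptyset$, that is, $t\notin T_i$. By the product lemma $G_{\{\alpha\}}$ meets $E_i$, so $c_\alpha$ extends some $t\notin T_i$ and $c_\alpha\notin F_i$. Thus $c_\alpha\notin\bigcup_{i<\theta}F_i$.
\end{proof}

We recall the cardinal arithmetic under GCH: if $\operatorname{cf}(\rho)>\omega$, then $\rho^\omega=\rho$. Indeed, every function $\omega\to\rho$ maps into some infinite ordinal $\gamma<\rho$, and $|\gamma|^\omega\le2^{|\gamma|}=|\gamma|^+\le\rho$, so $\rho^\omega\le\rho\cdot\rho=\rho$.

\begin{proof}[Proof of Theorem~\ref{thm:main}]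
By Lemma~\ref{lem:cohen}, the hypotheses of Theorem~\ref{thm:zfc} hold in $V[G]$. Hence the ccc iteration $\mathbb{C}_\kappa*\dot{\mathbb{B}}(\lambda)$, where $\mathbb{B}(\lambda)$ is computed in $V[G]$, forces $\mathfrak{d}=\mathfrak{a}_T=\kappa$ and $\mathfrak{c}=\lambda$. The cardinals $\aleph_{\omega_1}$ and $\aleph_{\omega_1+1}$ have uncountable cofinality, so under GCH they satisfy the hypotheses on $\kappa$ and $\lambda$.
\end{proof}

Since cardinals and cofinalities are preserved, $\mathfrak{a}_T=\aleph_{\omega_1}$ is singular of cofinality $\omega_1$ in this extension, and $\mathfrak{a}_T<\mathfrak{c}$. As GCH is consistent relative to ZFC, the question in the introduction has a positive answer. The intermediate model $V[G]$, in which $\operatorname{cov}(\mathcal{M})=\mathfrak{c}=\aleph_{\omega_1}$, also shows by Remark~\ref{rem:add} that Lemma~\ref{lem:cov} cannot be proved for arbitrary null sets.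

\begin{proof}[Proof of Theorem~\ref{thm:range}]
If $\operatorname{cf}(\lambda)>\omega$, then GCH gives $\kappa^\omega=\kappa$ and $\lambda^\omega=\lambda$, and Theorem~\ref{thm:main} applies. Conversely, suppose $\mathfrak{c}=\lambda$ in a ccc extension. By K\"onig's theorem $\operatorname{cf}(2^{\aleph_0})>\omega$, so $\lambda$ has uncountable cofinality in the extension. A countable cofinal subset of $\lambda$ in the ground model would remain countable and cofinal, so $\operatorname{cf}(\lambda)>\omega$ in the ground model.
\end{proof}

\section{No partitions of intermediate size}\label{sec:spec}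

The remaining part of Theorem~\ref{thm:spec} is a symmetry argument, and a special case shows its shape. Force with $\mathbb{B}(\lambda\times\omega)$ and let $r_\alpha$ be the reals from Section~\ref{sec:value}. Suppose that a partition into $\theta<\lambda$ Borel sets is forced, the $i$-th piece having a name with countable support $A_i$, and that uncountably many pieces are named as singletons $\{\dot r_\alpha\}$, $\alpha\in J$. Choose $\beta\notin J$ such that the block $\{\beta\}\times\omega$ meets no $A_i$. Fix $i$ and choose $\alpha\in J$ such that the block of $\alpha$ misses $A_i$ and $\{\dot r_\alpha\}$ is not the $i$-th piece. Exchanging the blocks of $\alpha$ and $\beta$ fixes the name of the $i$-th piece and sends $\dot r_\alpha$ to $\dot r_\beta$. Since $r_\alpha$ is forced to avoid the $i$-th piece, so is $r_\beta$. This holds for every $i$, so $r_\beta$ is not covered. In general we must first find many pieces whose names are copies of one another, and then place one more copy on unused coordinates. We recall the three tools.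

\emph{Borel codes.} Fix a coding of Borel sets by reals: a set of codes $x\in2^\omega$ and a map $x\mapsto B_x$ from the codes onto the Borel subsets of $\omega^\omega$. (For instance, $x$ describes a well-founded tree on $\omega$ whose leaves are labeled by basic sets, and each other node receives the complement of the union of the sets at its successors.) We use only that the coding is defined by a formula without parameters. Let $\varphi(x,x')$ say that $x,x'$ are codes, $B_x\ne\emptyset$ and $B_x\cap B_{x'}=\emptyset$.

\emph{Moving coordinates.} A bijection $e:A\to A'$ between subsets of $\lambda$ induces the measure-preserving bijection $z\mapsto z\circ e$ from $2^{A'}$ to $2^A$, and hence the isomorphism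
\[
e_*:\mathbb{B}(A)\to\mathbb{B}(A'),\qquad[\{y:y{\upharpoonright}A\in S\}]\mapsto[\{y:(y{\upharpoonright}A')\circ e\in S\}].
\]
From the formula, $(e'\circ e)_*=e'_*\circ e_*$, and for a permutation $\pi$ of $\lambda$ the automorphism $\pi_*$ of $\mathbb{B}(\lambda)$ agrees on $\mathbb{B}(A)$ with $(\pi{\upharpoonright}A)_*$; in particular $\pi_*$ fixes $\mathbb{B}(A)$ pointwise if $\pi$ fixes $A$ pointwise. An automorphism $\pi_*$ acts on names, fixes the names $\check z$, and satisfies the symmetry lemma: $p\Vdash\psi(\tau,\tau')$ if and only if $\pi_*p\Vdash\psi(\pi_*\tau,\pi_*\tau')$. For a sequence $a=\langle a_n:n<\omega\rangle$ in $\mathbb{B}(\lambda)$ let $\sigma(a)$ be the name consisting of the pairs $((n,1)^{\vee},a_n)$ and $((n,0)^{\vee},\neg a_n)$, where $z^\vee=\check z$. It is a name for the element of $2^\omega$ with $\|\sigma(a)(n)=1\|=a_n$, and $\pi_*\sigma(a)=\sigma(\langle\pi_*a_n:n<\omega\rangle)$.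

\emph{The $\Delta$-system lemma} for countable sets \cite[Thm.~II.1.6]{Kunen}: if $\chi>\omega_1$ is regular and $|\rho|^\omega<\chi$ for all $\rho<\chi$, then every family of $\chi$ countable sets contains a subfamily of size $\chi$ whose members have pairwise the same intersection.

\begin{proposition}\label{prop:gap}
Suppose $\mathfrak{c}=\kappa$, and let $\kappa<\theta<\lambda$ be cardinals. Then $\mathbb{B}(\lambda)$ forces that there is no partition of $\omega^\omega$ into $\theta$ Borel sets.
\end{proposition}

\begin{proof}
Note that $\kappa^\omega=\mathfrak{c}^\omega=\kappa$ and $\kappa^+\le\theta$. Suppose that $p\ne0$ forces that $\langle\dot x_i:i<\theta\rangle$ are codes of nonempty, pairwise disjoint Borel sets with union $\omega^\omega$. Let $a_{i,n}=\|\dot x_i(n)=1\|$. Then $p$ forces $\dot x_i=\sigma(\langle a_{i,n}:n<\omega\rangle)$, so we may assume that $\dot x_i$ is this name. Fix a countable support $S$ of $p$, and choose countable sets $A_i$ with $S\subseteq A_i\subseteq\lambda$ and $a_{i,n}\in\mathbb{B}(A_i)$ for all $n$. The rest of the argument takes place in the ground model.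

\emph{Step 1: many names that are copies of one another.} We first find $J\subseteq\kappa^+$ of size $\kappa^+$ and a set $R$ with $A_i\cap A_j=R$ for distinct $i,j\in J$. If some set occurs as $A_i$ for $\kappa^+$ indices $i<\kappa^+$, let $J$ be these indices and $R$ that set. Otherwise $\{A_i:i<\kappa^+\}$ has $\kappa^+$ distinct members; since $|\rho|^\omega\le\kappa^\omega=\kappa$ for $\rho<\kappa^+$, the $\Delta$-system lemma applies with $\chi=\kappa^+$, and we let $J$ contain one index for each member of the subfamily. In both cases the sets $A_j\setminus R$, $j\in J$, are pairwise disjoint.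

The cardinal $|A_j\setminus R|$ takes countably many values, so after shrinking $J$ to a subset of size $\kappa^+$ it is constant on $J$. Fix $i_0\in J$ and bijections $e_j:A_j\to A_{i_0}$, $j\in J$, that are the identity on $R$. The sequences $\langle(e_j)_*a_{j,n}:n<\omega\rangle$ lie in $\mathbb{B}(A_{i_0})^\omega$, which has size at most $\mathfrak{c}^\omega=\kappa$. After shrinking $J$ once more to a subset of size $\kappa^+$, which need not contain $i_0$, they all equal one sequence $\langle b_n:n<\omega\rangle$.

\emph{Step 2: a copy on unused coordinates.} Since $|\bigcup_{i<\theta}A_i|\le\theta<\lambda$, there is $E\subseteq\lambda\setminus\bigcup_{i<\theta}A_i$ with $|E|=|A_{i_0}\setminus R|$. Let $e':A_{i_0}\to R\cup E$ be a bijection that is the identity on $R$, and let $\dot y=\sigma(\langle e'_*b_n:n<\omega\rangle)$.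

\emph{Step 3: the copy is disjoint from every piece.} Fix $i<\theta$. As $A_i$ is countable, it meets only countably many of the pairwise disjoint sets $A_j\setminus R$, so there is $j\in J$ with $j\ne i$ and $(A_j\setminus R)\cap A_i=\emptyset$. The bijection $e'\circ e_j:A_j\to R\cup E$ is the identity on $R$ and maps $A_j\setminus R$ onto $E$, and $E\cap A_j=\emptyset$. So there is a permutation $\pi$ of $\lambda$ that acts as $e'\circ e_j$ on $A_j\setminus R$, as its inverse on $E$, and as the identity elsewhere. Then $\pi{\upharpoonright}A_j=e'\circ e_j$, and hence
\[
\pi_*a_{j,n}=e'_*\big((e_j)_*a_{j,n}\big)=e'_*b_n,\qquad\text{so}\qquad\pi_*\dot x_j=\dot y.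
\]
The set $A_i$ is disjoint from $A_j\setminus R$ and from $E$, so $\pi$ fixes $A_i\supseteq S$ pointwise, and $\pi_*$ fixes $p$ and $\dot x_i$. Since $j\ne i$, we have $p\Vdash\varphi(\dot x_j,\dot x_i)$, and the symmetry lemma gives $p\Vdash\varphi(\dot y,\dot x_i)$.

The name $\dot y$ does not depend on $i$. Therefore $p$ forces that $B_{\dot y}$ is a nonempty set disjoint from $B_{\dot x_i}$ for all $i<\theta$, although these sets cover $\omega^\omega$. This is a contradiction.
\end{proof}

The inequality $\kappa<\theta$ is used in Step 1, where more than $\mathfrak{c}$ names are needed to find many of the same shape, and $\theta<\lambda$ is used in Step 2 to find unused coordinates. Neither can be relaxed to an equality, as the following proof shows.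

\begin{proof}[Proof of Theorem~\ref{thm:spec}]
Let $W=V[G]$ be the extension by $\mathbb{C}_\kappa$ and $W[H]$ its extension by $\mathbb{B}(\lambda)$. In $W[H]$ we have $\mathfrak{a}_T=\kappa$ and $\mathfrak{c}=\lambda$. So there is a partition into exactly $\kappa$ compact sets and none into fewer; the singletons form a partition into $\lambda$ compact sets, and no partition of $\omega^\omega$ has more than $\lambda$ pieces. By Lemma~\ref{lem:cohen}, $\mathfrak{c}=\kappa$ in $W$, so Proposition~\ref{prop:gap}, applied in $W$, excludes partitions into $\theta$ Borel sets, and in particular into $\theta$ compact sets, for $\kappa<\theta<\lambda$.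
\end{proof}

\begin{thebibliography}{9}

\bibitem{FS}
Vera Fischer and Lukas Schembecker, \emph{Realizing arbitrarily large spectra of $\mathfrak{a}_{\mathrm{T}}$}, arXiv:2312.10006 (2023).

\bibitem{Kechris}
Kechris, \emph{Classical Descriptive Set Theory}.

\bibitem{Kunen}
Kunen, \emph{Set Theory}.

\end{thebibliography}
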